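\title{Generically computable linear orders at the first non-computable level}

\begin{abstract}
Let $\lambda=\omega_1^{ck}$. We show that there is a linear order with a $\Sigma_\lambda$-generically c.e.\ copy and no $\Sigma_{\lambda+1}$-generically c.e.\ copy. The examples are the orders $\omega^\lambda(1+\eta)+(\cdots+\omega^{\alpha_1}+\omega^{\alpha_0})+\omega^\lambda$, where $\alpha_0<\alpha_1<\cdots$ is cofinal in $\lambda$. Every such sequence gives an example, and there are $2^{\aleph_0}$ pairwise non-isomorphic ones. For one sequence we determine the oracles $Y$ for which the order has a copy hyperarithmetic in $Y$. We also determine which orders $\omega^\lambda\cdot L$, for $L$ countable with a least element, have $\Sigma_\beta$-generically c.e.\ copies for $\beta=\lambda,\lambda+1,\lambda+2$; this separates the levels $\lambda+1$ and $\lambda+2$.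
\end{abstract}

\section{The question and the results}\label{sec:intro}

A countable structure with no computable copy may still be closely imitated by a computable part of itself. Generic and coarse computability of structures, defined by analogy with Jockusch and Schupp's notions for sets of natural numbers, make this precise, and they are stratified by the hierarchy of infinitary formulas. This paper concerns the generic notion for linear orders.

Structures are countable, in a computable relational language. A structure is \emph{computable} if its domain is a computable subset of $\omega$ and its relations are uniformly computable, and it is \emph{c.e.}\ if its domain is a c.e.\ subset of $\omega$ and its relations are uniformly c.e.\ on that domain. Formulas are those of $L_{\omega_1\omega}$, each with finitely many free variables. The class $\Sigma_0=\Pi_0$ consists of the quantifier-free formulas. For a countable ordinal $\alpha>0$, a $\Sigma_\alpha$ formula is a countable disjunction of formulas $\exists\bar x\,\psi$ with $\psi\in\Pi_\beta$ for some $\beta<\alpha$, and a $\Pi_\alpha$ formula is a countable conjunction of formulas $\forall\bar x\,\psi$ with $\psi\in\Sigma_\beta$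 for some $\beta<\alpha$. An embedding $K\hookrightarrow M$ is \emph{$\Sigma_\beta$-elementary} if for every tuple $\bar p$ from $K$ and every $\Sigma_\beta$ formula $\varphi$, we have $K\models\varphi(\bar p)$ if and only if $M\models\varphi(\bar p)$. We use the following characterization, which the reader may take as the definition:
\begin{quote}
$M$ has a \emph{$\Sigma_\beta$-generically c.e.\ copy} if and only if there are a c.e.\ structure $K$ and a $\Sigma_\beta$-elementary embedding $K\hookrightarrow M$. The same holds with ``computable'' in place of ``c.e.'' in both places.
\end{quote}

Let $\mathcal C_\beta$ be the class of linear orders with a $\Sigma_\beta$-generically c.e.\ copy. The ordinal $\beta$ measures how much of $M$ the effective part $K$ has to reflect. For $\beta=0$ any substructure will do, and an infinite linear order contains an increasing or a decreasing $\omega$-sequence. For $\beta=1$ the formula $\exists z\,(x<z<y)$ already forces points adjacent in $K$ to be adjacent in $M$. The classes $\mathcal C_\beta$ decrease as $\beta$ grows, and all of them contain the orders with a computable copy. Throughout, $\lambda=\omega_1^{ck}$ is the least ordinal that is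 not the order type of a computable well-order. Two facts are known.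
\begin{enumerate}
\item[(F1)] The linear order $\lambda$ has a $\Sigma_\alpha$-generically c.e.\ copy for every computable ordinal $\alpha$, and no $\Sigma_\beta$-generically c.e.\ copy for any non-computable $\beta$; in particular none for $\beta=\lambda$.
\item[(F2)] If a structure $M$ has a $\Sigma_{\lambda+2}$-elementary substructure that is computable (respectively c.e.), then $M$ has a computable (respectively c.e.)\ copy. Consequently, every linear order with a $\Sigma_{\lambda+2}$-generically c.e.\ copy has a computable copy.
\end{enumerate}
By (F1) the level $\lambda$ differs from all levels below it, and by (F2) the hierarchy is constant from $\lambda+2$ on. This leaves the levels $\lambda$, $\lambda+1$, $\lambda+2$, and the following question, posed by Calvert, Cenzer, Gonzalez and Harizanov \cite{CCGH}.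
\begin{quote}
\emph{Is there a linear order that has a $\Sigma_{\lambda}$-generically c.e.\ copy but no $\Sigma_{\lambda+1}$-generically c.e.\ copy?}
\end{quote}

A $\Sigma_{\lambda+1}$ formula asks for one witness that satisfies countably many conditions of ranks unbounded below $\lambda$, while a $\Sigma_\lambda$-elementary substructure is only obliged to supply a witness for each condition separately. In view of (F1), the first orders to test are sums of copies of $\lambda$, and for these the distinction vanishes: a witness is described by positions inside copies of $\lambda$ and the order of those copies, and a dense family of copies has room for every such description (Theorem~\ref{thm:D}). So one may guess that the answer is no. It is yes, and the examples contain a point of a different kind.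

Write $A\cdot B$ or $AB$ for the sum of $B$ many copies of $A$, and $\eta$ for the order type of $\mathbb Q$. In what follows, $X$ always denotes a strictly increasing $\omega$-sequence $\alpha_0<\alpha_1<\cdots$ cofinal in $\lambda$, unless the contrary is said. Put
\[
N=\omega^\lambda\cdot(1+\eta),\qquad L_X=\cdots+\omega^{\alpha_2}+\omega^{\alpha_1}+\omega^{\alpha_0},\qquad M_X=N+L_X+\omega^\lambda .
\]
Here $\omega^\lambda=\lambda$; we write $\omega^\lambda$ because the power of $\omega$ is what the arguments use.

\begin{theorem}\label{thm:A}
For every $X$, the order $M_X$ has a $\Sigma_\lambda$-generically c.e.\ copy, and even a $\Sigma_\lambda$-generically computable copy. For some $X$, the order $M_X$ has no $\Sigma_{\lambda+1}$-generically c.e.\ copy.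
\end{theorem}

The second half is a counting argument. An argument with admissible sets shows that no choice of $X$ is needed. For $Y\subseteq\omega$, let $\omega_1^Y$ be the least ordinal that is not the order type of a well-order computable in $Y$.

\begin{theorem}\label{thm:B}
Let $Y\subseteq\omega$ with $\omega_1^Y=\lambda$. For every $X$, the order $M_X$ has no $\Sigma_{\lambda+1}$-elementary substructure isomorphic to an order hyperarithmetic in $Y$. In particular, every $M_X$ has a $\Sigma_\lambda$-generically c.e.\ copy and no $\Sigma_{\lambda+1}$-generically c.e.\ copy, and there are $2^{\aleph_0}$ pairwise non-isomorphic orders with this property.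
\end{theorem}

For a suitable $X$ the hypothesis on $Y$ cannot be weakened. Below, $L_\lambda$ is the $\lambda$-th level of the constructible hierarchy.

\begin{theorem}\label{thm:C}
There is an $X$, definable over $L_\lambda$, such that for every $Y\subseteq\omega$ the following are equivalent:
\begin{enumerate}
\item[(a)] $\omega_1^Y>\lambda$;
\item[(b)] $M_X$ has a copy hyperarithmetic in $Y$;
\item[(c)] $M_X$ has a $\Sigma_{\lambda+1}$-elementary substructure with a copy hyperarithmetic in $Y$.
\end{enumerate}
\end{theorem}

A linear order is \emph{scattered} if $\eta$ does not embed in it.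

\begin{theorem}\label{thm:D}
Let $L$ be a countable linear order with a least element. Then $\omega^\lambda\cdot L$ has a $\Sigma_\lambda$-generically c.e.\ copy if and only if it has a $\Sigma_{\lambda+1}$-generically c.e.\ copy, if and only if $L$ is not scattered. It has a $\Sigma_{\lambda+2}$-generically c.e.\ copy if and only if $L\cong1+\eta$.
\end{theorem}

\begin{corollary}\label{cor:chain}
$\mathcal C_\lambda\supsetneq\mathcal C_{\lambda+1}\supsetneq\mathcal C_{\lambda+2}=\{\text{linear orders with a computable copy}\}$.
\end{corollary}

\begin{proof}
The first inclusion is strict by Theorem~\ref{thm:A}. The order $L=1+\eta+1$ is not scattered and has a greatest element, so $L\not\cong1+\eta$, and $\omega^\lambda L\in\mathcal C_{\lambda+1}\setminus\mathcal C_{\lambda+2}$ by Theorem~\ref{thm:D}. The equality is (F2).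
\end{proof}

Fact (F1) is not used in the proofs, and (F2) is used only in this corollary and in the last sentence of Theorem~\ref{thm:D}.

\section{Background}\label{sec:background}

\paragraph{Orders and ordinals.} A point of $A\cdot B$ is a pair $(a,k)\in A\times B$, with $k$ compared first; the points with a fixed $k$ form the \emph{copy} of $A$ with index $k$. The product is associative, and $A\cdot\sum_{i\in I}B_i\cong\sum_{i\in I}A\cdot B_i$ for every index order $I$. Orders with a least element are nonempty; other summands may be empty. We write $[x,y)_K$ and $[x,\infty)_K$ for intervals of $K$. A countable dense order with a least element and no greatest element is isomorphic to $1+\eta$. We use the following textbook facts.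
\begin{enumerate}
\item[(O1)] $\omega^\gamma$ is additively indecomposable: a finite sum of ordinals below $\omega^\gamma$ is below $\omega^\gamma$, and $\rho+\omega^\gamma=\omega^\gamma$ for $\rho<\omega^\gamma$. So every nonempty final segment of $\omega^\gamma$ is isomorphic to $\omega^\gamma$.
\item[(O2)] Every ordinal has the form $\omega^\beta q+\rho$ with $q$ an ordinal and $\rho<\omega^\beta$.
\item[(O3)] For $\beta\le\gamma$ there is a unique ordinal $\gamma-\beta$ with $\beta+(\gamma-\beta)=\gamma$, and $\omega^\gamma=\omega^\beta\cdot\omega^{\gamma-\beta}$.
\end{enumerate}

\paragraph{Formulas.} Quantifier blocks may be empty, so $\Sigma_\beta\cup\Pi_\beta\subseteq\Sigma_\alpha\cap\Pi_\alpha$ for $\beta<\alpha$. The negation of a $\Sigma_\alpha$ formula is equivalent to a $\Pi_\alpha$ formula and conversely. If $\mu$ is a limit ordinal, each disjunct $\exists\bar x\,\psi$ of a $\Sigma_\mu$ formula is $\Sigma_{\beta+1}$ with $\beta+1<\mu$. This gives: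
\begin{enumerate}
\item[(Lim)] If $\mu$ is a limit and two tuples satisfy the same $\Sigma_\gamma$ formulas for all $\gamma<\mu$, then they satisfy the same $\Sigma_\beta$ and $\Pi_\beta$ formulas for all $\beta\le\mu$. So an embedding is $\Sigma_\mu$-elementary if and only if it is $\Sigma_\gamma$-elementary for all $\gamma<\mu$.
\end{enumerate}

\paragraph{C.e.\ versus computable.} A structure that embeds in a linear order is a linear order. In a c.e.\ linear order the relation $<$ is c.e.\ on the domain (if $\le$ is the primitive, then $x<y$ means $x\le y$ and $x\neq y$). For distinct $x,y$ in the domain exactly one of $x<y$, $y<x$ is eventually enumerated, so $<$ is decidable on the domain. Pulling the order back along a computable one-to-one enumeration of the domain gives a computable copy. So for linear orders ``c.e.'' and ``computable'' may be interchanged, and we work with computable orders.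

\paragraph{Higher computability.} A set $S\subseteq\omega$ is $\Pi^1_1$ if it is defined by a formula $\forall f\in\omega^\omega\,\varphi(n,f)$ with $\varphi$ arithmetic, and $\Delta^1_1$ if $S$ and its complement are $\Pi^1_1$. The hyperarithmetic sets are the $\Delta^1_1$ sets; relative to $Y$, one allows $Y$ as a parameter. An order on a subset of $\omega$ is hyperarithmetic in $Y$ if its domain and relation are. We use:
\begin{enumerate}
\item[(H1)] $\lambda$ is closed under ordinal sum, product and exponentiation. Hence $\omega^\lambda=\lambda$, and for $\gamma<\lambda$ we have $\gamma+\lambda=\lambda$ and $\omega^\lambda=\omega^\gamma\cdot\omega^\lambda$.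
\item[(H2)] (Spector) Every hyperarithmetic well-order has order type below $\lambda$.
\item[(H3)] (Harrison) There is a computable linear order of type $\lambda(1+\eta)=N$.
\end{enumerate}

\section{The idea, with $\omega$ in place of $\lambda$}\label{sec:model}

Consider $M'=\omega^\omega+(\cdots+\omega^2+\omega+1)+\omega^\omega$, and let $b$ be the first point of the last summand. We compare $M'$ with its initial segment $\omega^\omega$, using one principle, proved as Lemma~\ref{lem:match}: $\Sigma_n$ formulas do not distinguish $\omega^nP$ from $\omega^nP'$ when $P$ and $P'$ have least elements.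

\emph{The middle part is invisible at each finite level.} Since $1+\omega^\omega=\omega^\omega$,
\[
M'=\omega^\omega+(\cdots+\omega^2+\omega)+\omega^\omega=\omega\cdot\bigl(\omega^\omega+(\cdots+\omega+1)+\omega^\omega\bigr),
\]
and in this presentation $b$ sits at position $1$ of a copy of $\omega$. Since $\omega+1+\omega^\omega=\omega^\omega$, also $M'=\omega^2\cdot\bigl(\omega^\omega+(\cdots+\omega+1)+\omega^\omega\bigr)$, with $b$ at position $\omega+1$ of a copy of $\omega^2$. At level $n$ the last summand absorbs the $n$ small terms and the others are multiples of $\omega^n$. Above any point of the initial segment, the tails of $\omega^\omega$ and of $M'$ are isomorphic to $\omega^\omega=\omega^n\cdot\omega^\omega$ and to $M'$, both of the form $\omega^nP$ with $P$ having a least element. By the principle and (Lim), $\omega^\omega$ is $\Sigma_\omega$-elementary in $M'$.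

\emph{The point $b$ is visible one level higher.} To the left of $b$ there are intervals $[x_n,b)$ of types $1$, $\omega+1$, $\omega^2+\omega+1,\dots$ The property ``$[x,y)\cong\omega^n$'' is $\Pi_{2n+1}$. For $n=0$ it says that $y$ is the successor of $x$. For $n+1$ it says that for each $k$ there is a chain $x=y_0<\dots<y_k<y$ with all $[y_i,y_{i+1})\cong\omega^n$, and that every $z\in[x,y)$ lies below the last point of some such chain; the points $y_i$ are uniquely determined by $x$, and these clauses have the forms $\bigwedge_k\Sigma_{2n+2}$ and $\forall z\,\Sigma_{2n+2}$. Hence ``$x_n$ exists'' is a $\Sigma_{2n+2}$ property of $b$, and the existence of a point $b$ having all $x_n$ is a $\Sigma_{\omega+1}$ sentence. In $\omega^\omega$ the point $\omega^n+\dots+\omega+1$ has $x_0,\dots,x_n$. But no point of a well-order has all $x_n$: the types increase strictly, so $x_0>x_1>\cdots$.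

\emph{The point $b$ remembers the exponents.} Replace the middle part by $\cdots+\omega^{a_1}+\omega^{a_0}$ for natural numbers $a_0<a_1<\cdots$. Different sequences need different points. For instance, no point of any order has intervals $[x,b)\cong\omega+1$ and $[y,b)\cong\omega^2+1$, since the first would be a final segment of the second, and the nonempty final segments of $\omega^2+1$ have types $\omega^2+1$ and $1$. There are $2^{\aleph_0}$ sequences and only countably many points in computable orders, so most sequences are remembered by no point of a computable order.

Two things change at $\lambda$. The ordinal $\omega^\lambda$ has no computable copy, so the computable order $N$ takes over the role of the initial segment. And whereas $M'$ itself has a computable copy (order $n$-tuples of natural numbers lexicographically to get $\omega^n$, uniformly in $n$), a point of a computable order cannot remember any sequence cofinal in $\lambda$; this is Theorem~\ref{thm:B}.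

\section{Back-and-forth relations and powers of $\omega$}\label{sec:bf}

To show that two tuples satisfy the same $\Sigma_\alpha$ formulas we replace formulas by a game-like relation, which behaves well under sums of orders. Put $(A,\bar a)\approx_0(B,\bar b)$ if $\bar a$ and $\bar b$ have the same length and satisfy the same quantifier-free formulas. For $\alpha>0$ put $(A,\bar a)\approx_\alpha(B,\bar b)$ if for every $\beta<\alpha$ and every finite tuple $\bar c$ in $A$ there is $\bar d$ in $B$ with $(A,\bar a\bar c)\approx_\beta(B,\bar b\bar d)$, and for every $\beta<\alpha$ and every $\bar d$ in $B$ there is such a $\bar c$ in $A$. Taking $\bar c$ empty shows that $\approx_\alpha$ implies $\approx_\beta$ for $\beta<\alpha$. Two properties follow by induction on $\alpha$. Isomorphic pairs are $\approx_\alpha$-related: answer $\bar c$ by its image. And $\approx_\alpha$ is preserved when named points are omitted, permuted or repeated in the same way on both sides: answer $\bar c$ as for the original tuples and apply the induction hypothesis to $\bar a\bar c$, $\bar b\bar d$.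

\begin{lemma}\label{lem:formulas}
If $(A,\bar a)\approx_\alpha(B,\bar b)$, then $\bar a$ and $\bar b$ satisfy the same $\Sigma_\alpha$ formulas.
\end{lemma}

\begin{proof}
Induction on $\alpha$; the case $\alpha=0$ is the definition. Let $\bar a$ satisfy a $\Sigma_\alpha$ formula through a disjunct $\exists\bar x\,\psi$ with $\psi\in\Pi_\beta$, $\beta<\alpha$, say $A\models\psi(\bar a,\bar c)$. Choose $\bar d$ with $(A,\bar a\bar c)\approx_\beta(B,\bar b\bar d)$. The induction hypothesis, applied to the $\Sigma_\beta$ formula equivalent to $\neg\psi$, gives $B\models\psi(\bar b,\bar d)$. The other direction is symmetric.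
\end{proof}

\begin{lemma}\label{lem:sum}
If $(A_i,\bar a_i)\approx_\alpha(B_i,\bar b_i)$ for linear orders $A_i,B_i$, $i=1,\dots,k$, then
\[
(A_1+\dots+A_k,\ \bar a_1\cdots\bar a_k)\approx_\alpha(B_1+\dots+B_k,\ \bar b_1\cdots\bar b_k).
\]
\end{lemma}

\begin{proof}
Induction on $\alpha$. For $\alpha=0$, points in one summand are compared alike by hypothesis, and points in different summands are compared by the indices. For $\beta<\alpha$ and $\bar c$ in the first sum, split $\bar c$ into tuples $\bar c_i$ in $A_i$, choose $\bar d_i$ in $B_i$ with $(A_i,\bar a_i\bar c_i)\approx_\beta(B_i,\bar b_i\bar d_i)$, apply the induction hypothesis and permute. The other direction is symmetric.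
\end{proof}

By Lemma~\ref{lem:sum}, tuples can be compared interval by interval. If $a_1<\dots<a_k$ in $A$ and $a_1$ is the least element, then $A$ is the sum of the \emph{intervals of $\bar a$}, namely $[a_1,a_2),\dots,[a_{k-1},a_k),[a_k,\infty)$. Call two orders $I,J$ \emph{$\gamma$-matched} if $I\cong J$, or if $I\cong\omega^\gamma P+\rho$ and $J\cong\omega^\gamma P'+\rho$ for an ordinal $\rho$ and orders $P,P'$ with least elements.

\begin{lemma}\label{lem:match}
Let $\gamma$ be an ordinal.
\begin{enumerate}
\item[(a)] If $K,K'$ have least elements, then $(\omega^\gamma K,0)\approx_\gamma(\omega^\gamma K',0)$, where $0$ names the least element.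
\item[(b)] Let $a_1<\dots<a_k$ in $A$ and $b_1<\dots<b_k$ in $B$, with $a_1,b_1$ the least elements. If the corresponding intervals of $\bar a$ and $\bar b$ are $\gamma$-matched, then $(A,\bar a)\approx_\gamma(B,\bar b)$.
\end{enumerate}
\end{lemma}

The difficulty in (a) is that $K'$ may be a single point while $\bar c$ is spread over many copies of $\omega^\gamma$. The answer is to shrink each long interval to one copy of $\omega^\beta$ and keep the remainder. For $\gamma=2$, $\beta=1$, take $0$, $3$, $\omega\cdot5+2$ in the first copy of $\omega^2$ and the point at position $\omega+4$ of a later copy. The bounded intervals have types $3$, $\omega\cdot5+2$ and $\omega^2P'+\omega+4$. We replace them by $3$, $\omega+2$, $\omega+4$ and answer with $0$, $3$, $\omega+2$, $\omega\cdot2+4$.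

\begin{proof}
First, (a) for $\gamma$ implies (b) for $\gamma$. Let $I,J$ be the $i$-th intervals; their least elements are $a_i,b_i$. If $I\cong J$, the isomorphism sends $a_i$ to $b_i$. Otherwise $(\omega^\gamma P,0)\approx_\gamma(\omega^\gamma P',0)$ by (a), and adding $\rho$ to both sides is allowed by Lemma~\ref{lem:sum}. In both cases $(I,a_i)\approx_\gamma(J,b_i)$, and Lemma~\ref{lem:sum} adds up the intervals.

We prove (a) by induction on $\gamma$. For $\gamma=0$ there is nothing to compare. Let $\beta<\gamma$; then (b) holds for $\beta$. By symmetry it suffices to answer a tuple in $\omega^\gamma K$, which after rearranging and adding $0$ is $0=c_1<\dots<c_k$. We claim that for $i<k$,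
\[
[c_i,c_{i+1})\cong\omega^\beta P_i+\rho_i,\qquad \rho_i<\omega^\beta,\qquad P_i\text{ empty or with a least element.}
\]
If $c_i,c_{i+1}$ lie in one copy of $\omega^\gamma$, the interval is an ordinal and this is (O2). If they lie in copies with indices $l<l'$, the interval consists of a final segment of copy $l$, which is $\omega^\gamma$ by (O1), the copies strictly between, and a proper initial segment $\rho=\omega^\beta q+\rho_i$ of copy $l'$. So it is $\omega^\gamma\cdot[l,l')_K+\rho\cong\omega^\beta\bigl(\omega^{\gamma-\beta}\cdot[l,l')_K+q\bigr)+\rho_i$ by (O3). In the same way, $[c_k,\infty)\cong\omega^\beta\bigl(\omega^{\gamma-\beta}\cdot[l,\infty)_K\bigr)$, where $l$ is the index of the copy of $c_k$.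

Put $d_1=0$ and $d_{i+1}=d_i+\omega^\beta p_i+\rho_i$, where $p_i=1$ if $P_i\neq\emptyset$ and $p_i=0$ otherwise. Since $\beta<\gamma$, (O1) gives $d_i<\omega^\gamma$, so we may regard $d_i$ as points of the first copy of $\omega^\gamma$ in $\omega^\gamma K'$. They increase strictly because $[c_i,c_{i+1})\ne\emptyset$. The interval $[d_i,d_{i+1})\cong\omega^\beta p_i+\rho_i$ is $\beta$-matched with $[c_i,c_{i+1})$, and $[d_k,\infty)\cong\omega^\gamma K'\cong\omega^\beta(\omega^{\gamma-\beta}K')$ is $\beta$-matched with $[c_k,\infty)$. By (b) for $\beta$, $(\omega^\gamma K,\bar c)\approx_\beta(\omega^\gamma K',\bar d)$.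
\end{proof}

\begin{example}
For $\gamma<\lambda$ the initial segment $\omega^\gamma$ of $\lambda$ is a computable ordinal by (H1), and it is $\Sigma_\gamma$-elementary: the bounded intervals of a tuple containing $0$ are the same in both orders, and the tails $\omega^\gamma\cdot1$ and $\omega^\gamma\cdot\omega^\lambda$ are $\gamma$-matched. This is the first half of (F1). The substructure depends on $\gamma$; at level $\lambda$ a single one must serve all $\gamma$.
\end{example}

\section{The initial segment $N$ is $\Sigma_\lambda$-elementary in $M_X$}\label{sec:positive}

\begin{proposition}\label{prop:positive}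
For every $X$, the initial segment $N$ of $M_X$ is a $\Sigma_\lambda$-elementary substructure. Hence $M_X$ has a $\Sigma_\lambda$-generically computable copy.
\end{proposition}

\begin{proof}
Let $M=M_X$ and $\gamma<\lambda$. Let $\bar p$ be a tuple in $N$; after rearranging and adding the least element, it is $p_1<\dots<p_k$ with $p_1$ least. The intervals $[p_i,p_{i+1})$ are the same in $N$ and $M$, because $N$ is an initial segment. If $l$ is the index of the copy of $p_k$, then $[l,\infty)_{1+\eta}\cong1+\eta$, so by (O1)
\[
[p_k,\infty)_N\cong N,\qquad [p_k,\infty)_M\cong N+L_X+\omega^\lambda=M .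
\]
It remains to see that $N$ and $M$ are $\gamma$-matched. By (H1), $N\cong\omega^\gamma\cdot\bigl(\omega^\lambda(1+\eta)\bigr)$. In $M$ the obstacle is the terms $\omega^{\alpha_n}$ with $\alpha_n<\gamma$. As $X$ is cofinal in $\lambda$, there is $m$ with $\alpha_m\ge\gamma$, so these terms are finitely many and adjacent to the last summand, which absorbs them: $\omega^{\alpha_{m-1}}+\dots+\omega^{\alpha_0}+\omega^\lambda=\omega^\lambda$ by (O1). Therefore
\begin{align*}
M&\cong N+(\cdots+\omega^{\alpha_{m+1}}+\omega^{\alpha_m})+\omega^\lambda\\
&\cong\omega^\gamma\cdot\Bigl(\omega^\lambda(1+\eta)+(\cdots+\omega^{\alpha_{m+1}-\gamma}+\omega^{\alpha_m-\gamma})+\omega^\lambda\Bigr),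
\end{align*}
and the second factor has a least element. By Lemmas~\ref{lem:match}(b) and~\ref{lem:formulas}, $\bar p$ satisfies the same $\Sigma_\gamma$ formulas in $N$ and in $M$. This holds for all $\gamma<\lambda$, so (Lim) gives the first claim, and (H3) gives the second.
\end{proof}

\section{A sentence that remembers $X$}\label{sec:sentence}

To rule out $\Sigma_{\lambda+1}$-elementary computable substructures of $M_X$, not only $N$, we write down a $\Sigma_{\lambda+1}$ sentence true in $M_X$ and show that it can hold in no computable order. We first need formulas for ``$[x,y)$ has type $\delta$''. Because $\lambda$ is closed under ordinal arithmetic, a cruder formula than the one in Section~\ref{sec:model} suffices. For $\delta<\lambda$ let $D_0(x,y)$ be $x=y$, and for $\delta>0$ let $D_\delta(x,y)$ be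
\[
x<y\ \wedge\ \forall z\Bigl(x\le z<y\to\bigvee_{\varepsilon<\delta}D_\varepsilon(x,z)\Bigr)\ \wedge\ \bigwedge_{\varepsilon<\delta}\exists z\bigl(x\le z<y\wedge D_\varepsilon(x,z)\bigr).
\]

\begin{lemma}\label{lem:D}
In every linear order, $D_\delta(x,y)$ holds if and only if $x\le y$ and $[x,y)\cong\delta$. The formula $D_\delta$ is $\Pi_{2\cdot\delta+1}$, and $2\cdot\delta+2<\lambda$.
\end{lemma}

\begin{proof}
Induction on $\delta$; for $\delta=0$ both claims hold by inspection. Let $\delta>0$. If $[x,y)\cong\delta$, the intervals $[x,z)$ with $x\le z<y$ have exactly the types $\varepsilon<\delta$, so $D_\delta(x,y)$ holds. Conversely, if $D_\delta(x,y)$ holds, then $z\mapsto\operatorname{otp}[x,z)$ maps $[x,y)$ into $\delta$ by the second clause and onto $\delta$ by the third. It is strictly increasing, because for $z<z'$ the interval $[x,z)$ is a proper initial segment of the well-order $[x,z')$. So it is an isomorphism.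

For $\varepsilon<\delta$ we have $2\cdot\varepsilon+2=2\cdot(\varepsilon+1)\le2\cdot\delta$. The matrix of the second clause is a disjunction of a quantifier-free formula and the $\Pi_{2\cdot\varepsilon+1}$ formulas $D_\varepsilon$, so it is $\Sigma_{2\cdot\delta}$. Each conjunct of the third clause is $\Sigma_{2\cdot\varepsilon+2}$, hence $\Sigma_{2\cdot\delta}$. So $D_\delta$ is $\Pi_{2\cdot\delta+1}$. The bound follows from (H1).
\end{proof}

Given $X$, let $\delta_n=\omega^{\alpha_n}+\omega^{\alpha_{n-1}}+\dots+\omega^{\alpha_0}$, which is below $\lambda$, and let
\[
\Theta_X(v)\quad\text{be}\quad\bigwedge_{n\in\omega}\exists x\,D_{\delta_n}(x,v).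
\]
The $n$-th conjunct is $\Sigma_{2\cdot\delta_n+2}$, so $\Theta_X$ is $\Pi_\lambda$ and $\exists v\,\Theta_X(v)$ is $\Sigma_{\lambda+1}$. It is true in $M_X$: if $b$ is the first point of the last summand and $x_n$ is the first point of the summand $\omega^{\alpha_n}$, then
\[
M_X=N+\bigl(\cdots+\omega^{\alpha_{n+1}}\bigr)+\underbrace{\omega^{\alpha_n}+\dots+\omega^{\alpha_0}}_{[x_n,\,b)}+\underbrace{\omega^\lambda}_{[b,\,\infty)} .
\]
The next lemma says that a point determines the exponents of an $(n+1)$-term interval to its left.

\begin{lemma}\label{lem:unique}
Let $K$ be a linear order and $b\in K$. Let $\alpha_0<\dots<\alpha_n$ and $\beta_0<\dots<\beta_n$ be ordinals such that $\omega^{\alpha_n}+\dots+\omega^{\alpha_0}$ and $\omega^{\beta_n}+\dots+\omega^{\beta_0}$ are both order types of intervals of $K$ of the form $[x,b)$. Then $\alpha_i=\beta_i$ for all $i\le n$. Consequently $K\models\Theta_X(b)$ for at most one $X$.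
\end{lemma}

\begin{proof}
Suppose not. Let $i$ be least with $\alpha_i\neq\beta_i$, say $\alpha_i<\beta_i$, and let $\sigma=\omega^{\alpha_{i-1}}+\dots+\omega^{\alpha_0}$, with $\sigma=0$ if $i=0$. Then $\sigma<\omega^{\alpha_i}$ by (O1). Passing to final segments of the two intervals, we find $x,y$ with $[x,b)\cong\omega^{\alpha_i}+\sigma$ and $[y,b)\cong\omega^{\beta_i}+\sigma$. Now $\omega^{\alpha_i}+\sigma<\omega^{\alpha_i+1}\le\omega^{\beta_i}$, so $[y,b)\not\subseteq[x,b)$, that is, $y<x$. With $\varepsilon=\operatorname{otp}[y,x)$ we obtain
\[
\varepsilon+\omega^{\alpha_i}+\sigma=\omega^{\beta_i}+\sigma .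
\]
If $\varepsilon<\omega^{\beta_i}$, the left side is below $\omega^{\beta_i}$ by (O1), which is false. If $\varepsilon\ge\omega^{\beta_i}$, the left side is at least $\omega^{\beta_i}+\omega^{\alpha_i}+\sigma$, which exceeds $\omega^{\beta_i}+\sigma$ because $\omega^{\alpha_i}+\sigma\ge\omega^{\alpha_i}>\sigma$. This is again false. For the last claim, if $\Theta_X(b)$ and $\Theta_{X'}(b)$ hold, then $X$ and $X'$ agree on their first $n+1$ terms for every $n$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:A}]
The first half is Proposition~\ref{prop:positive}. As $\lambda$ is a countable limit ordinal, it has a cofinal subset of type $\omega$, and every infinite subset of it is again cofinal of type $\omega$. So there are $2^{\aleph_0}$ sequences $X$. There are countably many pairs $(K,b)$ with $K$ a computable linear order and $b\in K$, and each satisfies $\Theta_X(b)$ for at most one $X$. Fix $X$ such that no computable linear order satisfies $\exists v\,\Theta_X(v)$. A c.e.\ structure with a $\Sigma_{\lambda+1}$-elementary embedding into $M_X$ would be isomorphic to a computable linear order and would satisfy this sentence, since $M_X$ does. So there is no such structure.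
\end{proof}

\begin{remark}\label{rem:hyp}
The shape of $M_X$ matters for Proposition~\ref{prop:positive}. If the last summand is replaced by the single point $b$, the order has a greatest element and $N$ does not, which a $\Sigma_2$ sentence detects. If $X$ is strictly increasing with supremum $\mu<\lambda$, then $2\cdot\delta_n+2\le2\cdot\omega^\mu<\lambda$ for all $n$, so $\exists v\,\Theta_X(v)$ is $\Sigma_\gamma$ for some $\gamma<\lambda$. It fails in $N$: the witnesses $x_0>x_1>\cdots$ bound well-ordered intervals with $v$, so by density of $1+\eta$ they would all lie in the copy of $\omega^\lambda$ containing $v$. Thus $N$ is then not $\Sigma_\lambda$-elementary.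
\end{remark}

\section{Recovering $X$ inside an admissible set}\label{sec:admissible}

Lemma~\ref{lem:unique} says that $(K,b)$ determines $X$. We now show that $X$ can be found from $(K,b)$ by a search, and that such a search cannot produce a sequence cofinal in $\lambda$ when $K$ is hyperarithmetic. The search is over ordinals and isomorphisms, so it is natural to run it in an admissible set.

\paragraph{Admissible sets.} We recall standard facts from \cite{Barwise,Sacks}. In this paragraph and in the two proofs below, $\Delta_0$ and $\Sigma_1$ refer to finitary formulas of set theory: $\Delta_0$ formulas have only bounded quantifiers $\forall x\in y$, $\exists x\in y$, and $\Sigma_1$ formulas have the form $\exists u\,\varphi$ with $\varphi\in\Delta_0$. Parameters are allowed. A transitive set $A$ is \emph{admissible} if it is closed under pairs and unions and satisfies separation and collection for $\Delta_0$ formulas. Since $A$ is transitive, a $\Delta_0$ formula holds in $A$ if and only if it is true. For admissible $A$ with $\omega\in A$: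
\begin{enumerate}
\item[(A1)] The $\Sigma_1$-definable relations on $A$ are closed under $\wedge$, $\vee$, $\exists$ and bounded quantifiers.
\item[(A2)] ($\Sigma$-replacement) If $a\in A$, $R$ is $\Sigma_1$, and for each $x\in a$ there is exactly one $y\in A$ with $A\models R(x,y)$, then the function $x\mapsto y$ on $a$ belongs to $A$.
\item[(A3)] ($\Sigma$-recursion) If $G\colon A\to A$ is $\Sigma_1$-definable, then the function $F$ on the ordinals of $A$ with $F(\xi)=G(F{\upharpoonright}\xi)$ is $\Sigma_1$-definable, and $F{\upharpoonright}\delta\in A$ for each ordinal $\delta\in A$. In particular, ordinal sum and $\xi\mapsto\omega^\xi$ are $\Sigma_1$-definable on $A$, and $L_\xi\in A$ for each ordinal $\xi\in A$.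
\end{enumerate}
Let $L_0[Y]=\emptyset$, let $L_{\xi+1}[Y]$ consist of the subsets of $L_\xi[Y]$ that are first-order definable with parameters in $(L_\xi[Y],\in,Y\cap L_\xi[Y])$, and take unions at limits; $L_\xi=L_\xi[\emptyset]$. Put $A_Y=L_{\omega_1^Y}[Y]$.
\begin{enumerate}
\item[(A4)] $A_Y$ is admissible, its ordinals are those below $\omega_1^Y$, and its subsets of $\omega$ are exactly the sets hyperarithmetic in $Y$.
\end{enumerate}
So an order on a subset of $\omega$ is hyperarithmetic in $Y$ if and only if it belongs to $A_Y$. Also $\omega_1^Y\ge\omega_1^\emptyset=\lambda$ and $A_\emptyset=L_\lambda$.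

\begin{lemma}\label{lem:collapse}
Let $A$ be admissible with $\omega\in A$. If $I\in A$ is a well-order whose type $\delta$ belongs to $A$, then the isomorphism $h\colon\delta\to I$ belongs to $A$.
\end{lemma}

\begin{proof}
Let $G(f)$ be the least element of $I\setminus\operatorname{ran}(f)$ if there is one, and $\emptyset$ otherwise. The graph of $G$ is $\Delta_0$. The isomorphism satisfies $h(\xi)=G(h{\upharpoonright}\xi)$ for $\xi<\delta$, so $h=F{\upharpoonright}\delta\in A$ by (A3).
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:B}]
Let $A=A_Y$; its ordinals are those below $\lambda$. Suppose that $K\in A$ is a linear order on a subset of $\omega$ and $K\models\Theta_X(b)$. Let $R(n,s)$ say: $s=(s_0<\dots<s_n)$ is a sequence of ordinals, and there are $\delta$, $x\in K$ and $h$ such that $\delta=\omega^{s_n}+\dots+\omega^{s_0}$ and $h$ is an order isomorphism from $\delta$ onto $[x,b)_K$. The condition on $\delta$ says that there is a sequence $t$ with $t_0=\omega^{s_0}$, $t_{i+1}=\omega^{s_{i+1}}+t_i$ for $i<n$, and $t_n=\delta$; it is $\Sigma_1$ on $A$ by (A1) and (A3). The other conditions are $\Delta_0$ in the parameters $K,b$. So $R$ is $\Sigma_1$ on $A$.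

For each $n$, $A\models R(n,(\alpha_0,\dots,\alpha_n))$. Indeed, some interval $[x,b)_K$ has type $\delta_n<\lambda$; it belongs to $A$ by $\Delta_0$-separation, and Lemma~\ref{lem:collapse} provides $h\in A$. Conversely, if $A\models R(n,s)$, then $h$ is truly an isomorphism and $\delta$ is truly the stated sum, so $s=(\alpha_0,\dots,\alpha_n)$ by Lemma~\ref{lem:unique}. By (A2) the function $n\mapsto(\alpha_0,\dots,\alpha_n)$ belongs to $A$. Then $\sup_n\alpha_n=\bigcup_n\alpha_n$ is an ordinal of $A$, so $\sup_n\alpha_n<\lambda$. This contradicts the cofinality of $X$, and it is where $\omega_1^Y=\lambda$ is used.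

Hence no order hyperarithmetic in $Y$ satisfies the $\Sigma_{\lambda+1}$ sentence $\exists v\,\Theta_X(v)$, while every $\Sigma_{\lambda+1}$-elementary substructure of $M_X$ does. This is the first claim. Computable orders are hyperarithmetic, so the case $Y=\emptyset$ and Proposition~\ref{prop:positive} give the second.

Finally, if $M_X\cong M_{X'}$, then $M_{X'}\models\Theta_X(c)$ for some point $c$. The order $M_{X'}$ has countably many points, each satisfying $\Theta_X$ for at most one $X$. So each isomorphism class contains $M_X$ for only countably many of the $2^{\aleph_0}$ sequences $X$, and there are $2^{\aleph_0}$ classes.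
\end{proof}

For the converse we want a copy of $M_X$ in $A_Y$ whenever $\omega_1^Y>\lambda$. This needs $X\in A_Y$ for all such $Y$, so $X$ should appear in the constructible hierarchy just after stage $\lambda$; and it needs a map in $A_Y$ showing that $\lambda$ is countable. Indices of computable well-orders provide both.

\begin{proof}[Proof of Theorem~\ref{thm:C}]
Let $W$ be the set of indices of computable well-orders with domain $\omega$, and for $e\in W$ let $|e|<\lambda$ be the type of the order $<_e$ with index $e$. Every infinite $\xi<\lambda$ is the type of a computable well-order, which may be renumbered to have domain $\omega$, so $\{|e|:e\in W\}$ is the set of infinite ordinals below $\lambda$. Let $E(e,\xi)$ say: $e$ is the index of a computable linear order on $\omega$, $\xi$ is an ordinal, and there is an isomorphism $h$ from $\xi$ onto $(\omega,<_e)$. The first clause and the relation $<_e$ are arithmetic, so they are expressed with quantifiers bounded by $L_\omega$. If $L_\lambda\models E(e,\xi)$, then $h$ is truly an isomorphism, so $e\in W$ and $\xi=|e|$; the converse holds by Lemma~\ref{lem:collapse} for $A=L_\lambda$. So $W$ and the map $e\mapsto|e|$ are definable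 over $L_\lambda$.

Call $e\in W$ a \emph{record} if $|e|>|e'|$ for all $e'\in W$ with $e'<e$, and let $X=\{|e|:e\text{ is a record}\}$. This set is definable over $L_\lambda$. On records, $e\mapsto|e|$ is strictly increasing, so $X$ has type at most $\omega$. For $e\in W$, the least $e^*\in W$ at which the maximum of $\{|e'|:e'\in W,\ e'\le e\}$ is attained is a record with $|e^*|\ge|e|$. So $X$ is cofinal in the limit ordinal $\lambda$ and has type exactly $\omega$. We identify $X$ with its increasing enumeration $\alpha_0<\alpha_1<\cdots$.

(a)$\Rightarrow$(b). Let $\omega_1^Y>\lambda$ and $A=A_Y$. Then $\lambda+1\in A$, so $L_{\lambda+1}\in A$ by (A3), and $\lambda$, $X$, $W$ and $e\mapsto|e|$, being elements of $L_{\lambda+1}$, belong to $A$. The function $n\mapsto\alpha_n$ is in $A$ by Lemma~\ref{lem:collapse}, and $n\mapsto\omega^{\alpha_n}$ is in $A$ by (A2) and (A3). So $A$ contains the set $\{(n,\xi)\in\omega\times\lambda:\xi<\omega^{\alpha_n}\}$ with the order $(n,\xi)<(m,\zeta)$ if and only if $n>m$, or $n=m$ and $\xi<\zeta$, which has type $L_X$. It also contains a computable copy of $N$ and the order $\lambda=\omega^\lambda$. The sum of these three is a copy of $M_X$ in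 $A$. Define an injection $j\colon\lambda\to\omega$ by $j(\xi)=2\xi$ for finite $\xi$ and $j(\xi)=2e+1$ for infinite $\xi$, where $e\in W$ is least with $|e|=\xi$; then $j\in A$ by $\Delta_0$-separation. Using $j$ and a computable pairing function, $A$ contains an injection of the domain of the copy into $\omega$. Transporting the order along it gives a copy of $M_X$ on a subset of $\omega$ that lies in $A$, hence is hyperarithmetic in $Y$.

(b)$\Rightarrow$(c) holds because $M_X$ is a $\Sigma_{\lambda+1}$-elementary substructure of itself. For (c)$\Rightarrow$(a): if (a) fails then $\omega_1^Y=\lambda$, and (c) fails by Theorem~\ref{thm:B}.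
\end{proof}

\section{The orders $\omega^\lambda\cdot L$}\label{sec:classification}

Let $L$ be a countable order with a least element $l_0$, and $M=\omega^\lambda L$. The first lemma finds a dense order inside $L$. The idea is that a $\Sigma_\lambda$-elementary substructure $K$ contains a stretch of type $\lambda$ above each of its points, and by (H2) a computable $K$ must not allow the end of that stretch to be located hyperarithmetically. A last stretch, or two neighboring ones, would allow it.

\begin{lemma}\label{lem:dense}
If a computable order $K$ has a $\Sigma_\lambda$-elementary embedding into $M$, then $L$ is not scattered. If $M$ has a computable copy, then $L\cong1+\eta$.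
\end{lemma}

\begin{proof}
Identify $K$ with its image. For $a\le b$ in $K$ put $a\sim b$ (and $b\sim a$) if $[a,b)_K$ is well-ordered. We claim that $a\sim b$ if and only if $a$ and $b$ lie in the same copy of $\omega^\lambda$ in $M$. If they do, $[a,b)_K$ is a subset of a well-order. If $a\sim b$, then $[a,b)_K$ is a computable well-order, of some type $\varepsilon<\lambda$. So $K\models D_\varepsilon(a,b)$, and by elementarity $[a,b)_M\cong\varepsilon$. Were $b$ in a later copy than $a$, this interval would contain a final segment of a copy, of type $\lambda>\varepsilon$. The claim follows. Thus $\sim$ is an equivalence relation with convex classes, and sending a class to the index of its copy embeds the order $K/{\sim}$ in $L$.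

For $a\in K$ let $W_a=\{y\in K:y\ge a,\ y\sim a\}$. It is a subset of a copy of $\lambda$, so it is well-ordered of type at most $\lambda$. For each $\alpha<\lambda$ we have $M\models\exists y\,D_\alpha(a,y)$ by (O1), so some $y\in K$ has $[a,y)_K\cong\alpha$, and $[a,y)_K\subseteq W_a$. Therefore $W_a\cong\lambda$. The set $W_a$ is $\Pi^1_1$, since $y\in W_a$ says that $y\ge a$ and no $f\in\omega^\omega$ is a descending sequence in $[a,y)_K$.

\emph{Least class.} The $\Sigma_2$ sentence $\exists x\forall y\,(x\le y)$ holds in $M$, hence in $K$.

\emph{No greatest class.} If $a$ were in the greatest class, $W_a=[a,\infty)_K$ would be a computable well-order of type $\lambda$.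

\emph{Density.} Let $a<b$ in $K$ with $a\not\sim b$, and suppose that no $c\in(a,b)_K$ has both $c\not\sim a$ and $c\not\sim b$. Then each $c\in[a,b)_K$ is equivalent to exactly one of $a,b$. By convexity $W_a\subseteq[a,b)_K$, and
\[
[a,b)_K\setminus W_a=\{c\in[a,b)_K:[c,b)_K\text{ is well-ordered}\}
\]
is $\Pi^1_1$. As $[a,b)_K$ is computable, the complement of $W_a$ is $\Pi^1_1$. So $W_a$ is a hyperarithmetic well-order of type $\lambda$, contrary to (H2).

Hence $K/{\sim}\cong1+\eta$, and $\eta$ embeds in $L$. If $M$ has a computable copy $K$, take an isomorphism as the embedding; the classes are then exactly the copies of $\omega^\lambda$, so $L\cong K/{\sim}\cong1+\eta$.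
\end{proof}

Conversely, let $L$ be non-scattered. A copy of $\eta$ in $L$ has no least element, so it lies above $l_0$; adding $l_0$ gives $L'\subseteq L$ with $l_0\in L'\cong1+\eta$. Let $K=\omega^\lambda L'\subseteq M$ be the union of the copies indexed by $L'$. Then $K\cong N$. To reach level $\lambda+1$, a witness in $M$ must be replaced by one witness in $K$ that works for all $\gamma<\lambda$ at once. This is what failed for the point $b$ of $M_X$.

\begin{lemma}\label{lem:move}
Let $\bar p$ be a tuple in $K$ containing the least element, and let $\bar q$ be a tuple in $M$. There is $\bar q'$ in $K$, of the same length, with $(M,\bar p\bar q)\approx_\gamma(K,\bar p\bar q')$ for all $\gamma<\lambda$. Consequently $K$ is $\Sigma_{\lambda+1}$-elementary in $M$.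
\end{lemma}

\begin{proof}
Let $S\subseteq L'$ be the finite set of indices of points of $\bar p$, so $l_0\in S$, and let $T\subseteq L$ be the finite set of indices of points of $\bar p\bar q$. There is an order-preserving map $f\colon T\to L'$ fixing $S$: every element of $T\setminus S$ is above $l_0$, so it lies between two consecutive elements of $S$ or above all of $S$, and $L'$ has infinitely many points in each such gap, being dense with no greatest element. Send each point $(\xi,l)$ of $\bar p\bar q$ to $(\xi,f(l))\in K$. This map is order-preserving and fixes $\bar p$; let $\bar q'$ be the image of $\bar q$.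

List the points of $\bar p\bar q$ in increasing order and compare intervals in $M$ with the corresponding intervals in $K$. Consecutive points $(\xi,l)$, $(\xi',l)$ in one copy bound an interval of type $\xi'-\xi$ on both sides, as $K$ is a union of full copies. For consecutive points $(\xi,l)$, $(\xi',l')$ with $l<l'$, the intervals are $\omega^\lambda\cdot[l,l')_L+\xi'$ and $\omega^\lambda\cdot[f(l),f(l'))_{L'}+\xi'$, by (O1). For the last point $(\xi,l)$ the tails are $\omega^\lambda\cdot[l,\infty)_L$ and $\omega^\lambda\cdot[f(l),\infty)_{L'}$. Since $\omega^\lambda P\cong\omega^\gamma(\omega^\lambda P)$, corresponding intervals are $\gamma$-matched for every $\gamma<\lambda$, and Lemma~\ref{lem:match}(b) applies.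

By Lemma~\ref{lem:formulas} and (Lim), $\bar p\bar q$ in $M$ and $\bar p\bar q'$ in $K$ satisfy the same $\Pi_\beta$ formulas for all $\beta\le\lambda$. Now consider a disjunct $\exists\bar x\,\psi$ of a $\Sigma_{\lambda+1}$ formula, with $\psi\in\Pi_\beta$, $\beta\le\lambda$, and a tuple $\bar p$ in $K$, to which we may add the least element. If $M\models\psi(\bar p,\bar q)$, then $K\models\psi(\bar p,\bar q')$. If $K\models\psi(\bar p,\bar r)$, apply the above to the tuple $\bar p\bar r$ of $K$ and the empty $\bar q$ to get $M\models\psi(\bar p,\bar r)$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:D}]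
If $L$ is not scattered, then $M\in\mathcal C_{\lambda+1}$ by Lemma~\ref{lem:move} and (H3). We have $\mathcal C_{\lambda+1}\subseteq\mathcal C_\lambda$, and $M\in\mathcal C_\lambda$ implies that $L$ is not scattered by Lemma~\ref{lem:dense}. If $M\in\mathcal C_{\lambda+2}$, then $M$ has a computable copy by (F2), so $L\cong1+\eta$ by Lemma~\ref{lem:dense}. If $L\cong1+\eta$, then $M\cong N$ has a computable copy by (H3), so $M\in\mathcal C_{\lambda+2}$.
\end{proof}

\begin{remark}
For $L=1$ the theorem gives $\lambda\notin\mathcal C_\lambda$, in agreement with (F1). The least element of $L$ is needed for the last statement as worded: $(1+\eta)\cdot\eta$ is countable, dense and without endpoints, so $\omega^\lambda\cdot\eta\cong N\cdot\eta$ has a computable copy, although $\eta\not\cong1+\eta$.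
\end{remark}

\begin{thebibliography}{9}

\bibitem{Barwise}
Barwise, \emph{Admissible Sets and Structures}.

\bibitem{CCGH}
Wesley Calvert, Douglas Cenzer, David Gonzalez, Valentina Harizanov, \emph{Generically Computable Linear Orderings}, arXiv:2401.14598 (2024).

\bibitem{Sacks}
Sacks, \emph{Higher Recursion Theory}.

\end{thebibliography}
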